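# Finite codimension in the Lie algebra of locally nilpotent derivations forces infinite transitivity

Throughout, $\mathbb K$ is an algebraically closed field of characteristic zero, $X$ is an irreducible affine variety over $\mathbb K$ of dimension $n\ge 2$, and $A=\mathbb K[X]$ is its algebra of regular functions, with a fixed finite generating set $f_1,\dots,f_\mu$. A tangent vector at $x\in X$ is a linear map $v:A\to\mathbb K$ with $v(fg)=f(x)v(g)+g(x)v(f)$. A derivation $E\in\mathrm{Der}(A)$ has a value $E(x)\in T_xX$ at each point, namely $f\mapsto (Ef)(x)$. For a set $O$ we write $O^{(m)}$ for the set of $m$-tuples of pairwise distinct points of $O$.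

## 1. Evaluating a Lie algebra of vector fields at many points

The proof turns on one linear map. For a tuple $z=(z_1,\dots,z_m)\in X^m$ put
$$\mathrm{ev}_z:\mathrm{Der}(A)\to\bigoplus_{i=1}^m T_{z_i}X,\qquad E\mapsto (E(z_1),\dots,E(z_m)).$$
Given a Lie algebra $L$ of derivations, we look at the codimension of $\mathrm{ev}_z(L)$ in $\bigoplus_i T_{z_i}X$. Call it the defect of $L$ at $z$. It counts the independent linear conditions that tie together the values of the fields of $L$ at the points of $z$.

The defect can be amplified. Suppose a group $G$ of automorphisms preserves $L$ by conjugation. Then the defect is the same at $x$ and at $gx$, for $g\in G$. Now take $r$ translates $g_1x,\dots,g_rx$ of one $m$-tuple $x$, with all $rm$ points distinct, and join them into one long tuple $z$. Since $\mathrm{ev}_z(L)\subset\bigoplus_l \mathrm{ev}_{g_lx}(L)$, a defect $d$ at $x$ becomes a defect of at least $rd$ at $z$. Hence, if something bounds the defects of all tuples by one constant $c$, then $rd\le c$ for every $r$, and $d=0$.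

Here is what this is for. A derivation $D$ of $A$ is *locally nilpotent* (an LND) if for every $f\in A$ there is $k$ with $D^kf=0$. Then $e^{tD}=\sum_k t^kD^k/k!$ is a well-defined algebra automorphism of $A$ for each $t\in\mathbb K$, with inverse $e^{-tD}$. It corresponds to an automorphism $\exp(tD)$ of $X$, where $\exp(tD)^*=e^{tD}$ and $g^*f=f\circ g$.

An action of a group $G$ on a set $O$ is *$m$-transitive* if $G$ acts transitively on $O^{(m)}$, and *infinitely transitive* if it is $m$-transitive for every $m\ge1$. Let $N(X)$ be the Lie subalgebra of $\mathrm{Der}(A)$ generated by all LNDs. Take LNDs $D_1,\dots,D_k$, let $L=\mathrm{Lie}(D_1,\dots,D_k)$ be the Lie algebra they generate, and let $G$ be the group generated by all $\exp(tD_i)$, $t\in\mathbb K$. Suppose $G$ has an open orbit $\mathcal O$ on $X$. The question, taken from Rafael B. Andrist and Ivan Arzhantsev, "Infinite transitivity and polynomial vector fields", arXiv:2605.20480 (2026), is whether finite codimension of $L$ in $N(X)$ forces $G$ to be infinitely transitive on $\mathcal O$. It does.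

**Theorem A.** If $G$ has an open orbit $\mathcal O$ and $c:=\dim N(X)/L<\infty$, then $G$ acts on $\mathcal O$ infinitely transitively.

The amplification needs three supports: the orbit of $z$ in $X^m$ must have tangent space $\mathrm{ev}_z(L)$ (Section 4), the algebra $N(X)$ must have defect zero at every tuple (Sections 5 and 6), and translates must be made disjoint (Section 7). The same machinery gives several strengthenings, stated as Theorem B in Section 8.

For the rest of the notes let $\mathcal D$ be any nonempty set of LNDs, possibly infinite. Put $G=\langle\exp(tD): D\in\mathcal D,\ t\in\mathbb K\rangle$ and $L=\mathrm{Lie}(\mathcal D)$. When $\mathcal D$ consists of all LNDs, we write $S$ for the group and $N=N(X)$ for the Lie algebra. So $G\subset S$ and $L\subset N$ always.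

## 2. The line and the plane by hand

On $\mathbb A^2$ the field $y\partial_x$ is an LND with $\exp(ty\partial_x)(x,y)=(x+ty,y)$. The field $x\partial_x$ is not an LND, since $(x\partial_x)^kx=x$ for all $k$.

**The line, where the statement fails.** On $\mathbb A^1$ let $D=p\,\partial_x$ with $\deg p=e\ge1$. Then $\deg Df=\deg f+e-1\ge1$ whenever $\deg f\ge1$, so $D^kx\ne0$ for all $k$. Hence the LNDs are the fields $\alpha\partial_x$ with $\alpha\in\mathbb K$, and $N=\mathbb K\partial_x$. For $\mathcal D=\{\partial_x\}$ we get $L=N$, of codimension $0$, while $G$ is the group of translations, which preserves $x_1-x_2$ and is not $2$-transitive. So $n\ge2$ is needed. We shall see it used through the fact that the kernel of an LND has transcendence degree $n-1$.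

**Translations of the plane.** For $\mathcal D=\{\partial_x,\partial_y\}$ on $\mathbb A^2$, the space $\mathrm{ev}_z(L)$ is the diagonal plane in $(\mathbb K^2)^m$. The defect is $2(m-1)$, and it grows linearly with $m$.

**The special affine group.** For $\mathcal D=\{\partial_x,\partial_y,x\partial_y,y\partial_x\}$ the algebra $L$ has dimension $5$, the extra field being $[x\partial_y,y\partial_x]=x\partial_x-y\partial_y$. The group is $2$-transitive, since $SL_2$ is transitive on nonzero vectors. It preserves $\det(z_2-z_1,z_3-z_1)$, so it is not $3$-transitive. The defect at an $m$-tuple is at least $2m-5$.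

**An infinite-dimensional algebra of codimension two.** For $H\in\mathbb K[x,y]$ let
$$D_H=\{H,\cdot\}=H_x\partial_y-H_y\partial_x,\qquad \{H,K\}=H_xK_y-H_yK_x .$$
By the Jacobi identity $[D_H,D_K]=D_{\{H,K\}}$, and $D_H=0$ exactly when $H$ is constant.

First, $N(\mathbb A^2)=\{D_H:H\in\mathbb K[x,y]\}$. Let $D$ be an LND and let $J(t)\in\mathbb K[x,y,t]$ be the Jacobian determinant of $\exp(tD)$. For each value of $t$ it is a unit of $\mathbb K[x,y]$, hence a nonzero constant. So $J\in\mathbb K[t]$ has no zeros, and $J(t)=J(0)=1$. The derivative of $J$ at $t=0$ is the divergence of $D$, so $\operatorname{div}D=0$. If $P\partial_x+Q\partial_y$ has $P_x+Q_y=0$, then integrating (characteristic zero) gives a polynomial $H$ with $H_x=Q$ and $H_y=-P$. So every LND is some $D_H$, and the fields $D_H$ form a Lie algebra. Conversely, for a linear form $\ell$ we have $D_{\ell^k}=k\ell^{k-1}D_\ell$, where $D_\ell$ is a constant field with $D_\ell\ell=\{\ell,\ell\}=0$. Therefore $(D_{\ell^k})^j=(k\ell^{k-1})^jD_\ell^j$, and $D_{\ell^k}$ is an LND. In characteristic zero the $k$-th powers of linear forms span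 the forms of degree $k$, so every $D_H$ lies in $N$.

Now take $\mathcal D=\{x\partial_y,\ y\partial_x,\ y^2\partial_x\}=\{D_{x^2/2},\,D_{-y^2/2},\,D_{-y^3/3}\}$. Let $P$ be the Poisson algebra (closed under sums, scalars and brackets) generated by $x^2,y^2,y^3$. It contains $\{x^2,y^2\}=4xy$, so all quadratic forms. From
$$\{x^2,y^3\}=6xy^2,\quad \{x^2,xy^2\}=4x^2y,\quad \{x^2,x^2y\}=2x^3$$
it contains all cubic forms. If it contains all forms of degree $d\ge3$, take a nonzero linear form $\ell$ and a linear form $m$ with $\{m,\ell\}=1$. Then
$$\{m\ell^2,\ell^d\}=\ell^2\{m,\ell^d\}=d\,\ell^{d+1}, \tag{1}$$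
so $P$ contains all $(d+1)$-st powers, hence all forms of degree $d+1$. Since the bracket of forms of degrees $a,b\ge2$ has degree $a+b-2\ge2$, we get exactly the polynomials without terms of degree $\le1$. Thus $L=\{D_H: H\text{ without terms of degree}\le1\}$, and $\dim N/L=2$, the missing directions being $D_x$ and $D_y$.

The group $G$ fixes $0$ and contains $SL_2$, so its open orbit is $\mathbb A^2\setminus\{0\}$. Let $z_1,\dots,z_m$ be distinct points of it. By the Chinese remainder theorem there is a polynomial $e_i$ with $e_i\equiv1$ modulo $\mathfrak m_{z_i}^2$ and $e_i\in\mathfrak m_p^2$ for every other point $p$ of $\{0,z_1,\dots,z_m\}$. If $\lambda_i$ is an affine function vanishing at $z_i$ with prescribed linear part, then $H=\sum e_i\lambda_i$ lies in $\mathfrak m_0^2$ and has the prescribed differentials at the $z_i$. So the defect is zero at every such tuple, as Theorem A predicts. At the single point $0$ the defect is $2=\dim N/L$, a fact we return to in Section 7.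

## 3. Words in the one-parameter groups, and conjugation

For $E\in\mathrm{Der}(A)$ and $g\in\mathrm{Aut}(X)$ put $E^g:=g^*E(g^*)^{-1}$. Since $(gh)^*=h^*g^*$, we have $(E^g)^h=E^{gh}$. If $E$ is an LND then so is $E^g$, and $\exp(tE^g)=g^{-1}\exp(tE)g$, because both sides have pull-back $g^*e^{tE}(g^*)^{-1}$. From $(E^{g^{-1}}f)(gx)=((g^*)^{-1}Eg^*f)(gx)=(E(f\circ g))(x)$ we read off
$$E^{g^{-1}}(gx)=dg\,(E(x)). \tag{2}$$
Finally, if $D$ is an LND and $f\in\ker D$, then $(fD)^k=f^kD^k$, so $fD$ is an LND.

**Definition (word family).** A sequence $E_1,\dots,E_w\in\mathcal D$ defines the word family $g_t=\exp(t_1E_1)\cdots\exp(t_wE_w)$, $t\in\mathbb K^w$.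

Here $g_t^*=e^{t_wE_w}\cdots e^{t_1E_1}$, and $g_t^{-1}$ is a word of the same kind in reversed order with parameters $-t_j$. So for $f\in A$ both $g_t^*f$ and $(g_t^{-1})^*f$ lie in $A[t]$, and for $x\in X$ the map $t\mapsto g_tx$ is a morphism $\mathbb K^w\to X$. For instance, $E_1=x\partial_y$ and $E_2=y\partial_x$ give $g_t(x,y)=(x+t_2y,\ y+t_1(x+t_2y))$. Every element of $G$ belongs to a word family, since $\exp(tD)^{-1}=\exp(-tD)$. A concatenation of word families contains each of them: set the other parameters to $0$.

The first lemma lets us impose several generic conditions at once while keeping a chosen element in the family.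

**Lemma 1.** Let $P_1,\dots,P_k$ be conditions on $g\in G$ such that for every word family the set $\{t: P_i(g_t)\}$ is open in $\mathbb K^w$, and each $P_i$ holds for some element of $G$. Let $g_0\in G$. Then there is a word family with $g_{t_0}=g_0$ for some $t_0$ such that all $P_i$ hold simultaneously on a nonempty open subset of $\mathbb K^w$.

*Proof.* Concatenate a word family containing $g_0$ with word families containing, for each $i$, an element that satisfies $P_i$. In the concatenated family each condition defines a nonempty open subset of $\mathbb K^w$. This space is irreducible, so these finitely many subsets intersect in a nonempty open set. $\square$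

The conditions we use are of the forms $gx\in U$ with $U\subset X$ open, $gx\ne p$, and $f(gx)\ne f(gy)$. They are open because $t\mapsto g_tx$ is a morphism.

The second lemma lets us pass between the group and the Lie algebra.

**Lemma 2.** (a) If $D$ is an LND and $E\in\mathrm{Der}(A)$, then $\mathrm{ad}(D)^kE=0$ for $k\gg0$, and $E^{\exp(tD)}=\sum_k\frac{t^k}{k!}\mathrm{ad}(D)^kE$. (b) $L$ is stable under $E\mapsto E^g$ for $g\in G$. (c) $L$ is the linear span of $\{D^g:D\in\mathcal D,\ g\in G\}$. In particular $N$ is stable under conjugation by $S$ and is the linear span of all LNDs.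

*Proof.* (a) We have $\mathrm{ad}(D)^k(E)f_i=\sum_j(-1)^j\binom kj D^{k-j}ED^jf_i$. Only finitely many $j$ have $D^jf_i\ne0$, and for each of them $D^{k-j}(ED^jf_i)=0$ when $k$ is large. So for $k\gg0$ the derivation $\mathrm{ad}(D)^kE$ kills all generators of $A$, and it is zero. The formula follows by collecting powers of $t$:
$$e^{tD}Ee^{-tD}f=\sum_{i,j}\frac{t^{i+j}(-1)^j}{i!\,j!}D^iED^jf=\sum_k\frac{t^k}{k!}\bigl(\mathrm{ad}(D)^kE\bigr)f .$$

(b) By (a), $L$ is stable under conjugation by each $\exp(tD)$ with $D\in\mathcal D$, and these generate $G$.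

(c) Let $W$ be the span of all $D^g$. By (b), $W\subset L$. Since $(D^g)^h=D^{gh}$, $W$ is stable under conjugation by $G$. So for $E\in W$ and $D\in\mathcal D$ the finite sum $\sum_k\frac{t^k}{k!}\mathrm{ad}(D)^kE$ lies in $W$ for every $t\in\mathbb K$. Evaluating at sufficiently many distinct $t$ and inverting a Vandermonde matrix shows that each coefficient lies in $W$. In particular $[D,E]\in W$. The set $\{F\in L:[F,W]\subset W\}$ is a Lie subalgebra, by the Jacobi identity. It contains $\mathcal D$, so it is all of $L$. Hence $[W,W]\subset[L,W]\subset W$, so $W$ is a Lie algebra containing $\mathcal D$, and $L\subset W$. For the last sentence, take $\mathcal D$ to be all LNDs; each $D^g$ is again an LND. $\square$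

As an illustration on $\mathbb A^2$, take $D=\partial_x$ and $g=\exp(t\,x\partial_y)$. Since $[x\partial_y,\partial_x]=-\partial_y$ and further brackets vanish, $D^g=\partial_x-t\partial_y$.

## 4. The tangent space of an orbit

We need orbits not only in $X^m$ but, for a statement about jets in Section 8, in a slightly larger family of spaces. It costs nothing to treat them together.

**Definition ($R$-points).** Let $R$ be a finite-dimensional commutative $\mathbb K$-algebra. Put $X(R)=\mathrm{Hom}_{\mathbb K\text{-alg}}(A,R)$, viewed as a closed subset of the affine space $R^\mu$ through $\sigma\mapsto(\sigma(f_i))_i$.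

For $R=\mathbb K^m$ this is $X^m$. For $R=\mathbb K[\varepsilon]/(\varepsilon^2)$ a point is a map $f\mapsto f(x)+\varepsilon v(f)$ with $x\in X$ and $v\in T_xX$.

The group $\mathrm{Aut}(X)$ acts on $X(R)$ by $g\cdot\sigma=\sigma\circ g^*$. This is a left action, as $(gh)^*=h^*g^*$. If $g^*f_i=P_i(f_1,\dots,f_\mu)$ with $P_i$ a polynomial, then $g$ acts by $(\sigma(f_j))_j\mapsto(P_i(\sigma(f_1),\dots,\sigma(f_\mu)))_i$, a polynomial map. A tangent vector at $\sigma$ is a $\sigma$-derivation $v:A\to R$, meaning $v(fg)=\sigma(f)v(g)+\sigma(g)v(f)$, recorded by $(v(f_i))_i\in R^\mu$. The differential of $g$ sends it to the vector with entries $\sum_j\partial_jP_i(\sigma(f))\,v(f_j)=v(g^*f_i)$, that is, to $v\circ g^*$. For $v=\sigma\circ E$ with $E\in\mathrm{Der}(A)$ this is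
$$\sigma\circ E\circ g^*=(g\cdot\sigma)\circ E^{g^{-1}}. \tag{3}$$

**Lemma 3.** For $\sigma\in X(R)$ the orbit $G\sigma$ is irreducible, locally closed and smooth, and $T_\sigma(G\sigma)=\{\sigma\circ E:E\in L\}$. In particular, for $z\in X^m$, $T_z(Gz)=\mathrm{ev}_z(L)$.

*Proof.* **Step 1: the geometry of the orbit.** For a word family put $\varphi(t)=g_t\cdot\sigma$. This is a morphism $\mathbb K^w\to R^\mu$, because $g_t^*f_i\in A[t]$. Choose a family for which the irreducible closed set $Z=\overline{\varphi(\mathbb K^w)}$ has the largest possible dimension. Concatenating it with any other word gives an irreducible closed set that contains $Z$ and has no larger dimension, so it equals $Z$. Hence $G\sigma\subset Z$, and $Z=\overline{G\sigma}$ is irreducible and $G$-stable. By Chevalley's theorem $\varphi(\mathbb K^w)$ contains a nonempty open subset $U$ of $Z$. Since $U\subset G\sigma$ and $G$ is transitive on $G\sigma$, we get $G\sigma=\bigcup_{g\in G}gU$, which is open in $Z$. Some point of $G\sigma$ is smooth, and $G$ moves it to every other point by automorphisms, so $G\sigma$ is smooth.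

**Step 2: the fields of $L$ are tangent to the orbit.** For $D\in\mathcal D$ and $g\in G$, the polynomial curve $t\mapsto\exp(tD^g)\cdot\sigma=g^{-1}\exp(tD)g\cdot\sigma$ lies in $G\sigma$ and has derivative $\sigma\circ D^g$ at $t=0$. The fields $D^g$ span $L$ by Lemma 2(c), so $\{\sigma\circ E:E\in L\}\subset T_\sigma(G\sigma)$.

**Step 3: there are no other tangent vectors.** With the family of Step 1, $\varphi:\mathbb K^w\to G\sigma$ is a dominant morphism of smooth irreducible varieties in characteristic zero, so $d\varphi$ is surjective at some $t$. Let $\sigma'=\varphi(t)$. Put $u=\exp(t_1E_1)\cdots\exp(t_{j-1}E_{j-1})$, so $u^*=e^{t_{j-1}E_{j-1}}\cdots e^{t_1E_1}$. Then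
$$\partial_{t_j}g_t^*=e^{t_wE_w}\cdots e^{t_jE_j}\,E_j\,e^{t_{j-1}E_{j-1}}\cdots e^{t_1E_1}=g_t^*\,(u^*)^{-1}E_ju^*=g_t^*\,E_j^{u^{-1}},$$
so $\partial_{t_j}\varphi=\sigma'\circ E_j^{u^{-1}}$, and $E_j^{u^{-1}}\in L$ by Lemma 2(b). These vectors span $T_{\sigma'}(G\sigma)$, so the inclusion holds at $\sigma'$. By (3) and the stability of $L$ under conjugation, the differential of $g\in G$ carries $\{\sigma'\circ E:E\in L\}$ onto $\{(g\cdot\sigma')\circ E:E\in L\}$. It also carries $T_{\sigma'}(G\sigma)$ onto $T_{g\cdot\sigma'}(G\sigma)$. So the inclusion holds at every point of the orbit. $\square$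

An element of $L$ thus gives tangent vectors to orbits of $G$. Nothing here says that the flow of an LND lying in $L$ belongs to $G$. We therefore do not try to move points by flows of elements of $L$ such as $fD$, and we work with tangent spaces and dimensions instead.

## 5. Kernel functions that separate two moved points

We want $N$ to have defect zero at every tuple. The natural attempt is to multiply an LND $D$ by a function $f\in\ker D$ that is $1$ at the first point and $0$ at the others, since $fD$ is again an LND. This stops when $\ker D$ does not separate the points. For $D=\partial_x$ on $\mathbb A^2$ and the points $(0,0)$, $(1,0)$, the kernel is $\mathbb K[y]$, and every $f\in\mathbb K[y]$ takes the same value at both. The way out is to move the points first by an element $g\in S$. This section shows that a suitable $g$ always exists.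

We recall a standard fact, found for example in Freudenburg, *Algebraic Theory of Locally Nilpotent Derivations*. Let $D\ne0$ be an LND and $B=\ker D$. There is $\theta\in A$ with $a:=D\theta\in B\setminus\{0\}$, and for any such $\theta$ the localization $A_a=B_a[\theta]$ is a polynomial ring in $\theta$. In particular $\operatorname{trdeg}B=n-1$.

The argument is short. Take $f$ with $Df\ne0$ and the largest $k$ with $D^kf\ne0$; then $\theta=D^{k-1}f$ works. Extend $D$ to $A_a$; its kernel there is $B_a$. Put $\eta=\theta/a$, so $D\eta=1$. The element $\pi(f)=\sum_k\frac{(-\eta)^k}{k!}D^kf$ satisfies $D\pi(f)=0$ by telescoping, and $f=\sum_k\frac{\eta^k}{k!}\pi(D^kf)$ because the coefficient of $\eta^rD^rf$ on the right is $\sum_{i+j=r}\frac{(-1)^j}{i!j!}$, which is $0$ for $r>0$. So $A_a=B_a[\theta]$. Applying $D^k$ to a polynomial relation of degree $k$ for $\theta$ over $B_a$ kills all but the leading term and leaves $k!\,a^k$ times the leading coefficient, so there is no such relation.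

Write $X_a=\{a\ne0\}$. Two consequences follow.

**(F1)** If $p\in X_a$ and $v\in T_pX$ kills $B$, then $v\in\mathbb K\,D(p)$. Given $f\in A$, write $a^kf=\sum_jb_j\theta^j$ with $b_j\in B$. Applying $v$, which kills $a$ and all $b_j$, gives $a(p)^kv(f)=\bigl(\sum_jj\,b_j(p)\theta(p)^{j-1}\bigr)v(\theta)$. So $v$ is determined linearly by the number $v(\theta)$. The vector $D(p)$ also kills $B$, and $D(p)(\theta)=a(p)\ne0$. Hence $v=\frac{v(\theta)}{a(p)}D(p)$.

**(F2)** If $p,q\in X_a$ and $h(p)=h(q)$ for all $h\in B$, then $q=\exp(\tau D)p$ with $\tau=(\theta(q)-\theta(p))/a(p)$. Elements of $B$ take the same value at $\exp(\tau D)p$ as at $p$, hence as at $q$. Also $e^{\tau D}\theta=\theta+\tau a$ takes the value $\theta(q)$ at $p$. Both points lie in $X_a$, and $A_a$ is generated by $B_a$ and $\theta$, so the points coincide.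

In this section and the next we assume that $S$ has an open orbit $\mathcal O'$. This is so whenever $G$ has an open orbit $\mathcal O$: the $S$-orbit containing $\mathcal O$ is the union of the open sets $g\mathcal O$, $g\in S$. Then $\mathcal O\subset\mathcal O'$. An open orbit is dense because $X$ is irreducible, infinite because $n\ge2$, and smooth by Lemma 3. In particular $\dim T_xX=n$ for its points $x$.

**Lemma 4.** Let $D\ne0$ be an LND and $x\ne y$ in $\mathcal O'$. Then there are $g\in S$ and $h\in\ker D$ with $h(gx)\ne h(gy)$.

*Proof.* **Step 1: a second LND in an independent direction.** Suppose every LND were a $\mathbb K(X)$-multiple of $D$. Then all LNDs would kill $\ker D$, so its elements would be $S$-invariant, hence constant on the dense set $\mathcal O'$, hence constant. This contradicts $\operatorname{trdeg}\ker D=n-1\ge1$. So there is an LND $E$ that is not proportional to $D$ over $\mathbb K(X)$.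

There are then $\phi_1,\phi_2\in A$ with $\delta=D\phi_1\,E\phi_2-D\phi_2\,E\phi_1\ne0$. Otherwise, fixing $\phi_1$ with $D\phi_1\neq 0$, we would get $E\phi_2=\frac{E\phi_1}{D\phi_1}D\phi_2$ for all $\phi_2$. Let $a$ and $b$ be the elements from the standard fact for $D$ and $E$, and put $U=\mathcal O'\cap X_a\cap X_b\cap\{\delta\ne0\}$. This set is open and nonempty, and for $p\in U$ the vectors $D(p),E(p)$ are linearly independent.

**Step 2: what has to be contradicted.** Suppose that $h(gx)=h(gy)$ for all $h\in\ker D$ and $g\in S$. We find a point $p\in U$ with $(Eh)(p)=0$ for all $h\in\ker D$. By (F1) this gives $E(p)\in\mathbb K\,D(p)$, contrary to Step 1. There are two cases, according to whether $\ker E$ separates the moved points.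

**Step 3: the case $f(gx)=f(gy)$ for all $f\in\ker E$ and $g\in S$.** Since $S$ is transitive on $\mathcal O'$, each of the open conditions $gx\in U$, $gy\in U$ holds for some $g\in S$, so by Lemma 1 there is $g$ with $p=gx\in U$ and $q=gy\in U$. By (F2) for $E$, $q=\exp(\tau E)p$, and $\tau\ne0$ because $p\ne q$. Let $h\in\ker D$. Applying our assumption to the element $\exp(tE)g\in S$ gives
$$h(\exp(tE)p)=h(\exp(tE)q)=h(\exp((t+\tau)E)p)\qquad\text{for all }t .$$
So the polynomial $t\mapsto h(\exp(tE)p)$ has the nonzero period $\tau$. In characteristic zero such a polynomial is constant. Its derivative at $t=0$ is $(Eh)(p)=0$.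

**Step 4: the case $f(gx)\ne f(gy)$ for some $f\in\ker E$ and $g\in S$.** This is an open condition on $g$ for the given $f$, so by Lemma 1 we may choose $g$ such that also $p=gx\in U$. Put $q=gy$, and replace $f$ by $f-f(q)$. Then $f\in\ker E$ and $f(q)=0\ne f(p)$. Since $(fE)^k=f^kE^k$, the automorphism $\exp(tfE)\in S$ fixes $q$. For $h\in\ker D$ our assumption applied to $\exp(tfE)g$ gives
$$h(\exp(tfE)p)=h(\exp(tfE)q)=h(q)\qquad\text{for all }t.$$
Differentiating at $t=0$ gives $f(p)(Eh)(p)=0$, so $(Eh)(p)=0$. $\square$

## 6. Interpolation by $N(X)$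

For $x\in X$ and $s\ge0$ let $N^s_x=\{E\in N:E(A)\subset\mathfrak m_x^{s+1}\}$. For $s=0$ these are the fields of $N$ that vanish at $x$; for larger $s$ they vanish at $x$ to order $s+1$. The space $N/N^s_x$ embeds in the space $\mathrm{Der}(A,A/\mathfrak m_x^{s+1})$ of derivations over the projection $A\to A/\mathfrak m_x^{s+1}$. This is finite-dimensional because a derivation is determined by its values on $f_1,\dots,f_\mu$.

**Proposition 5.** Let $x=(x_1,\dots,x_m)\in\mathcal O'^{(m)}$ and $s\ge0$. Then $N\to\bigoplus_iN/N^s_{x_i}$ is surjective. In particular $\mathrm{ev}_x(N)=\bigoplus_iT_{x_i}X$.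

Let us first see how moving the points repairs the stuck example $D=\partial_x$, $x_1=(0,0)$, $x_2=(1,0)$. With $g_t=\exp(t\,x\partial_y)$ the points move to $(0,0)$ and $(1,t)$, which $y$ separates for $t\ne0$. The function $1-y/t\in\ker D$ is $1$ at the first and $0$ at the second. Conjugating the LND $(1-y/t)\partial_x$ back by $g_t$ gives $E_t=(1-x-y/t)(\partial_x-t\partial_y)$, with values $\partial_x-t\partial_y$ at $x_1$ and $0$ at $x_2$. This is $D^{g_t}$ at $x_1$, not $D$, and $t=0$ is not allowed. But the set of vectors $v$ such that $(v,0)$ is attained is a linear space, and $2E_1-E_2$ has values $\partial_x$ and $0$. In general the same closing step uses that a linear subspace is closed.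

*Proof.* For $m=1$ the first claim is trivial, so let $m\ge2$, and let $M$ be the image. By Lemma 2(c), $N$ is spanned by LNDs, so by symmetry it suffices to show that the class of $(D,0,\dots,0)$ lies in $M$ for each LND $D\ne0$.

**Step 1: separate $x_1$ from all other points.** By Lemma 4, for each $i\ge2$ there is $h_i\in\ker D$ such that $h_i(gx_1)\ne h_i(gx_i)$ for some $g\in S$. These are open conditions. By Lemma 1, applied to $S$ with $g_0=\mathrm{id}$, there are a word family with $g_{t_0}=\mathrm{id}$ and a nonempty open set $T$ of parameters such that $h_i(g_tx_1)\ne h_i(g_tx_i)$ for all $i\ge2$ and $t\in T$.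

**Step 2: a multiplier equal to $1$ at one point and $0$ at the others, to order $s$.** Fix $t\in T$ and put $f=\prod_{i\ge2}(h_i-h_i(g_tx_i))\in\ker D$. Then $f(g_tx_1)\ne0$ and $f(g_tx_i)=0$ for $i\ge2$. By the Chinese remainder theorem there is a polynomial $\pi(\xi)$ in one variable with $\pi\equiv1$ modulo $(\xi-f(g_tx_1))^{s+1}$ and $\pi\equiv0$ modulo $\xi^{s+1}$. Put $\kappa=\pi(f)\in\ker D$. Since $f-f(g_tx_1)\in\mathfrak m_{g_tx_1}$ and $f\in\mathfrak m_{g_tx_i}$ for $i\ge2$, we have $\kappa\equiv1$ modulo $\mathfrak m_{g_tx_1}^{s+1}$ and $\kappa\in\mathfrak m_{g_tx_i}^{s+1}$.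

**Step 3: conjugate back.** The field $\kappa D$ is an LND, so $(\kappa D)^{g_t}=(g_t^*\kappa)D^{g_t}$ is an LND too and lies in $N$. As $g_t^*\mathfrak m_{g_tx_i}=\mathfrak m_{x_i}$, we have $g_t^*\kappa\equiv1$ modulo $\mathfrak m_{x_1}^{s+1}$ and $g_t^*\kappa\in\mathfrak m_{x_i}^{s+1}$ for $i\ge2$. So the image of $(\kappa D)^{g_t}$ is the class of $(D^{g_t},0,\dots,0)$, which therefore lies in $M$ for every $t\in T$.

**Step 4: reach $t=t_0$, although $t_0$ may lie outside $T$.** We have $D^{g_t}f_i=g_t^*D(g_t^{-1})^*f_i\in A[t]$, so the class of $D^{g_t}$ in the finite-dimensional space $\mathrm{Der}(A,A/\mathfrak m_{x_1}^{s+1})$ depends polynomially on $t$. For $t\in T$ it lies in the linear subspace $\{v\in N/N^s_{x_1}:(v,0,\dots,0)\in M\}$. A linear subspace is closed and $T$ is dense, so it lies there for all $t$. At $t=t_0$ we get $(D,0,\dots,0)\in M$.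

**Step 5: the case $s=0$.** Here $N/N^0_{x_i}=\mathrm{ev}_{x_i}(N)$, which by Lemma 3 applied to $S$ is $T_{x_i}\mathcal O'=T_{x_i}X$. $\square$

## 7. Many disjoint translates: proof of Theorem A

Proposition 5 already says something about $L$. For $x\in\mathcal O^{(m)}$ the map $\mathrm{ev}_x$ sends $N$ onto $\bigoplus_iT_{x_i}X$, and $L$ has codimension $c$ in $N$, so the defect of $L$ at $x$ is at most $c$, and the orbit of $x$ in $X^m$ has codimension at most $c$. This holds for every $m$, but for transitivity we need codimension $0$, and an upper bound $c>0$ does not give it. Nor can the count at one tuple give it: in the last example of Section 2 the tuple consisting of the single point $0\in\mathcal O'$ has defect $2=c$. What distinguishes $0$ from the points of $\mathcal O$ is that $G$ cannot move it. For tuples in $\mathcal O$ we can move, and the amplification of Section 1 applies.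

*Proof of Theorem A.* Let $x\in\mathcal O^{(m)}$, let $d$ be the codimension of $\mathrm{ev}_x(L)$ in $\bigoplus_iT_{x_i}X$, and fix $r\ge1$.

**Step 1: disjoint translates.** We choose $g_1,\dots,g_r\in G$ such that all $rm$ points $g_lx_i$ are pairwise distinct. Choose them one after the other. If $F$ is the finite set of points already used, the conditions $gx_i\ne p$, for $1\le i\le m$ and $p\in F$, are open, and each holds for some $g\in G$, since $G$ is transitive on the infinite set $\mathcal O$. By Lemma 1 some $g\in G$ satisfies all of them. For fixed $l$ the points $g_lx_1,\dots,g_lx_m$ are distinct because $g_l$ is a bijection.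

**Step 2: the defect is multiplied by $r$.** Let $z=(g_lx_i)_{l,i}\in\mathcal O^{(rm)}$. As $L$ is stable under conjugation by $G$, formula (2) gives $\mathrm{ev}_{g_lx}(L)=dg_l(\mathrm{ev}_x(L))$, which again has codimension $d$. Since $\mathrm{ev}_z(L)\subset\bigoplus_l\mathrm{ev}_{g_lx}(L)$, the codimension of $\mathrm{ev}_z(L)$ is at least $rd$.

**Step 3: the defect is bounded by $c$.** By Proposition 5, $\mathrm{ev}_z(N)$ is the whole space. As $\dim N/L=c$, the codimension of $\mathrm{ev}_z(L)$ is at most $c$. So $rd\le c$ for every $r\ge1$, and therefore $d=0$.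

**Step 4: from tangent spaces to orbits.** By Lemma 3 the orbit $Gx\subset X^m$ is locally closed and smooth with tangent space $\mathrm{ev}_x(L)$, so $\dim Gx=mn=\dim X^m$. Since $X^m$ is irreducible, $\overline{Gx}=X^m$, and $Gx$, being open in its closure, is open in $X^m$. So all $G$-orbits on $\mathcal O^{(m)}$ are open. The set $\mathcal O^{(m)}$ is open in $X^m$, hence irreducible, and any two of its nonempty open subsets meet. Therefore $\mathcal O^{(m)}$ is a single orbit. Since $m$ was arbitrary, $G$ is infinitely transitive on $\mathcal O$. $\blacksquare$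

The proof nowhere used that $\mathcal D$ is finite.

## 8. Growth of the defect, fixed points, jets, and a failing converse

Here $\mathcal D$ is an arbitrary, possibly infinite, set of LNDs.

**Theorem B.**

1. (Criterion and dichotomy.) Let $G$ have an open orbit $\mathcal O$, and let $\delta_m$ be the maximum over $z\in\mathcal O^{(m)}$ of $\operatorname{codim}\mathrm{ev}_z(L)$ in $\bigoplus_i T_{z_i}X$. Then $G$ is $m$-transitive on $\mathcal O$ if and only if $\delta_m=0$, and $\delta_M\ge\lfloor M/m\rfloor\,\delta_m$ for all $M,m$. So either $G$ is infinitely transitive on $\mathcal O$ and all $\delta_M=0$, or $\liminf\delta_M/M>0$. In particular $G$ is infinitely transitive on $\mathcal O$ as soon as $\dim V/(V\cap L)<\infty$ for some subspace $V\subset\mathrm{Der}(A)$ with $\mathrm{ev}_z(V)=\bigoplus_i T_{z_i}X$ for all $m$ and all $z\in\mathcal O^{(m)}$.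
2. (Orbit structure.) Suppose only that $S$ has an open orbit $\mathcal O'$ and $c=\dim N/L<\infty$. Then $G$ has an open orbit $\mathcal O$, and $\mathcal O'\setminus\mathcal O$ consists of finitely many $G$-fixed points, with $n\cdot|\mathcal O'\setminus\mathcal O|\le c$. In particular $\mathcal O=\mathcal O'$ if $c<n$. The bound can be attained.
3. (Jets.) In the situation of 2, let $x\in\mathcal O^{(m)}$, $s\ge0$ and $g\in S$ with $gx_1,\dots,gx_m\in\mathcal O$. Then some $h\in G$ has the same $s$-jets as $g$ at $x_1,\dots,x_m$, that is, $h^*f-g^*f\in\bigcap_i\mathfrak m_{x_i}^{s+1}$ for all $f\in A$.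
4. (The converse fails.) On $\mathbb A^{2\nu}$, $\nu\ge2$, there are finitely many LNDs such that $G$ is infinitely transitive on $\mathbb A^{2\nu}$ but $L$ has infinite codimension in $N(\mathbb A^{2\nu})$.

### 8.1. Linear growth or vanishing

*Proof of Theorem B.1.* **Step 1: the criterion.** If $\delta_m=0$, Step 4 of the proof of Theorem A gives $m$-transitivity. Conversely, if $G$ is $m$-transitive on $\mathcal O$, then for every $z\in\mathcal O^{(m)}$ the orbit $Gz=\mathcal O^{(m)}$ is open in $X^m$, so by Lemma 3 $\mathrm{ev}_z(L)=T_z(Gz)=\bigoplus_iT_{z_i}X$. Hence $\delta_m=0$.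

**Step 2: the growth inequality.** Let $x\in\mathcal O^{(m)}$ realize $\delta_m$. Steps 1 and 2 of the proof of Theorem A give a $z\in\mathcal O^{(rm)}$ with defect at least $r\delta_m$, so $\delta_{rm}\ge r\delta_m$. Adding points to a tuple does not decrease the defect: if $z'$ extends $z$, the projection $\bigoplus T_{z'_i}X\to\bigoplus T_{z_i}X$ is surjective and maps $\mathrm{ev}_{z'}(L)$ onto $\mathrm{ev}_z(L)$, so it induces a surjection of quotients. With $r=\lfloor M/m\rfloor$ we get $\delta_M\ge\delta_{rm}\ge r\delta_m$ when $M\ge m$; for $M<m$ the inequality is trivial.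

**Step 3: the dichotomy.** If all $\delta_m$ vanish, $G$ is infinitely transitive by Step 1. If some $\delta_m\ge1$, then $G$ is not $m$-transitive, and $\delta_M/M\ge\lfloor M/m\rfloor/M\to1/m$, so $\liminf\delta_M/M\ge1/m>0$.

**Step 4: the subspace $V$.** For $z\in\mathcal O^{(M)}$ the space $\mathrm{ev}_z(L)$ contains $\mathrm{ev}_z(V\cap L)$, which has codimension at most $\dim V/(V\cap L)$ in $\mathrm{ev}_z(V)=\bigoplus_iT_{z_i}X$. So $\delta_M\le\dim V/(V\cap L)$ for all $M$. A bounded sequence is excluded by the second alternative of the dichotomy. $\square$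

The plane with translations, where $\delta_M=2(M-1)$, shows the second alternative.

### 8.2. The complement of the open orbit

*Proof of Theorem B.2.* **Step 1: only finitely many points have a defect.** Let $p_1,\dots,p_k\in\mathcal O'$ be distinct points with $\mathrm{ev}_{p_j}(L)\ne T_{p_j}X$. As $\mathrm{ev}_{(p_1,\dots,p_k)}(L)\subset\bigoplus_j\mathrm{ev}_{p_j}(L)$, its codimension is at least $k$; by Proposition 5 it is at most $c$. So the set $Q$ of all such points is finite, with $|Q|\le c$.

**Step 2: the open orbit.** The set $\mathcal O'\setminus Q$ is nonempty because $\mathcal O'$ is infinite. For $p\in\mathcal O'\setminus Q$ the orbit $Gp$ is locally closed of dimension $n$ by Lemma 3, hence open. Any two open orbits meet since $X$ is irreducible, so all these orbits coincide. Call this orbit $\mathcal O$. It lies in $\mathcal O'$ because $G\subset S$, and it contains $\mathcal O'\setminus Q$. Every $p\in\mathcal O$ has $\mathrm{ev}_p(L)=T_p(Gp)=T_pX$, so $p\notin Q$. Hence $\mathcal O=\mathcal O'\setminus Q$.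

**Step 3: the points of $Q$ are fixed, and they are few.** The finite set $Q=\mathcal O'\setminus\mathcal O$ is $G$-stable. By Lemma 3 orbits are irreducible, so each orbit in $Q$ is a point. Again by Lemma 3, $\mathrm{ev}_p(L)=T_p(Gp)=0$ for $p\in Q$. So for the tuple of all points of $Q$ the evaluation of $L$ is $0$, and its codimension is $n|Q|$. By Proposition 5 this is at most $c$. If $c<n$, then $Q=\varnothing$.

**Step 4: the bound is attained.** In the last example of Section 2, $X=\mathbb A^2$ and $\mathcal D=\{x\partial_y,y\partial_x,y^2\partial_x\}$, we found $c=2$ and $\mathcal O=\mathbb A^2\setminus\{0\}$. Translations lie in $S$, so $\mathcal O'=\mathbb A^2$. Thus $n\cdot|\mathcal O'\setminus\mathcal O|=2=c$. $\square$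

### 8.3. Approximation of jets

*Proof of Theorem B.3.* For $x\in\mathcal O^{(m)}$ put $N_x=\bigcap_iN^s_{x_i}$.

**Step 1: $L+N_x=N$ for all $x\in\mathcal O^{(m)}$.** This is the amplification argument with jets in place of values. Let $d=\dim N/(L+N_x)\le c$. For $g\in G$ the map $E\mapsto E^{g^{-1}}$ preserves $N$ and $L$. It maps $N_x$ onto $N_{gx}$, since $E^{g^{-1}}(A)=(g^*)^{-1}E(A)$ and $(g^*)^{-1}\mathfrak m_{x_i}=\mathfrak m_{gx_i}$. Hence $\dim N/(L+N_{gx})=d$.

Fix $r\ge1$ and choose $g_1,\dots,g_r\in G$ with all $rm$ points $g_lx_i$ distinct, as in Step 1 of the proof of Theorem A. The map $N\to\bigoplus_lN/N_{g_lx}$ is surjective: given $E_1,\dots,E_r\in N$, Proposition 5 for the tuple of all $g_lx_i$ gives $E\in N$ with $E-E_l\in N^s_{g_lx_i}$ for all $l,i$, that is, $E-E_l\in N_{g_lx}$ for all $l$. The image of $L$ lies in $\bigoplus_l(L+N_{g_lx})/N_{g_lx}$, which has codimension $rd$. On the other hand the image of $L$ has codimension at most $c$ in the image of $N$. So $rd\le c$ for all $r$, and $d=0$.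

**Step 2: the space in which jets are points.** Fix $x\in\mathcal O^{(m)}$, let $R=A/\bigcap_i\mathfrak m_{x_i}^{s+1}$, a finite-dimensional algebra, and let $\sigma:A\to R$ be the projection, a point of $X(R)$. Two automorphisms $g,h$ satisfy $g\cdot\sigma=h\cdot\sigma$ exactly when $\sigma\circ g^*=\sigma\circ h^*$, that is, when they have the same $s$-jets at $x_1,\dots,x_m$. By Lemma 3 for $S$, the orbit $S\sigma$ is irreducible, locally closed and smooth.

Composing $\tau\in X(R)$ with the $m$ homomorphisms $R\to A/\mathfrak m_{x_i}=\mathbb K$ gives a morphism $X(R)\to X^m$ that sends $g\cdot\sigma$ to $(gx_1,\dots,gx_m)$. Let $P\subset S\sigma$ be the preimage of $\mathcal O^m$, that is, the set of all $g\cdot\sigma$, $g\in S$, with all $gx_i\in\mathcal O$. It is open in $S\sigma$, hence irreducible, it is $G$-stable, and it contains $\sigma$.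

**Step 3: every $G$-orbit in $P$ is open in $P$.** Let $\tau=g\cdot\sigma\in P$ with $g\in S$, and let $E\in N$. Then $\tau\circ E=\sigma\circ g^*E=\sigma\circ E^g\circ g^*$. As $g^*$ is bijective on $A$ and $E^g\in N$, we have $\tau\circ E=0$ iff $E^g(A)\subset\bigcap_i\mathfrak m_{x_i}^{s+1}$ iff $E^g\in N_x$ iff $E\in N_{gx}$. Here $gx\in\mathcal O^{(m)}$, so $L+N_{gx}=N$ by Step 1, and therefore $\{\tau\circ E:E\in L\}=\{\tau\circ E:E\in N\}$. By Lemma 3, applied to $G$ and to $S$, this says $T_\tau(G\tau)=T_\tau(S\tau)$. So $G\tau$ is a smooth locally closed subset of $P$ with $\dim G\tau=\dim S\sigma=\dim P$. As $P$ is irreducible, $G\tau$ is open in $P$.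

**Step 4: the end.** Any two nonempty open subsets of $P$ meet, so $P$ is one $G$-orbit, $P=G\sigma$. If $g\in S$ has all $gx_i\in\mathcal O$, then $g\cdot\sigma\in P$, so $g\cdot\sigma=h\cdot\sigma$ for some $h\in G$. $\square$

### 8.4. Symplectic space of dimension at least four

*Proof of Theorem B.4.* Let $\mathbb A^{2\nu}$ have coordinates $x_i,y_i$ with $\{H,K\}=\sum_i(H_{x_i}K_{y_i}-H_{y_i}K_{x_i})$, and put
$$D_H=\{H,\cdot\}=\sum_i\left(\frac{\partial H}{\partial x_i}\partial_{y_i}-\frac{\partial H}{\partial y_i}\partial_{x_i}\right),$$
so that $[D_H,D_K]=D_{\{H,K\}}$. In characteristic zero the $k$-th powers of linear forms span the forms of degree $k$. Choose a finite set of linear forms $\ell$ whose $k$-th powers span the forms of degree $k$ for $k=1,2,3$, and let $\mathcal D$ be the set of all $D_{\ell^k}$ with $\ell$ in this set and $k=1,2,3$. These are LNDs: $D_{\ell^k}=k\ell^{k-1}D_\ell$, where $D_\ell$ is a constant field and $D_\ell\ell=0$.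

**Step 1: $L=\{D_H:H\in\mathbb K[\mathbb A^{2\nu}]\}$.** The inclusion "$\subset$" is clear, and $L$ contains $D_H$ for all forms $H$ of degree $1,2,3$. Suppose it does for all forms of degree $d\ge3$. For a nonzero linear form $\ell$ choose a linear form $m$ with $\{m,\ell\}=1$; this is possible since the bracket is nondegenerate on linear forms. The computation (1), $\{m\ell^2,\ell^d\}=d\,\ell^{d+1}$, uses only the Leibniz rule and $\{\ell,\ell\}=0$, so it holds here. Thus $D_{\ell^{d+1}}\in L$ for all $\ell$, and powers span, so $L$ contains $D_H$ for all forms $H$ of degree $d+1$.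

**Step 2: infinite transitivity.** The fields $D_\ell$ span the constant fields, so $G$ contains all translations and $\mathcal O=\mathbb A^{2\nu}$. Let $z_1,\dots,z_m$ be distinct points. By the Chinese remainder theorem there are polynomials $e_i$ with $e_i\equiv1$ modulo $\mathfrak m_{z_i}^2$ and $e_i\in\mathfrak m_{z_j}^2$ for $j\ne i$. If $\lambda_i$ is an affine function with $\lambda_i(z_i)=0$ and prescribed linear part $\alpha_i$, then $H=\sum_ie_i\lambda_i$ has differential $\alpha_i$ at each $z_i$. Since $D_H(z_i)$ and $dH(z_i)$ determine each other through a linear isomorphism, $\mathrm{ev}_z(L)$ is the whole space. So $\delta_m=0$ for all $m$, and $G$ is infinitely transitive by Theorem B.1.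

**Step 3: infinite codimension.** Consider the fields $q(x_2)\partial_{x_1}$ with $q$ a polynomial in one variable and $q(0)=0$. They are LNDs, so they lie in $N$. If such a field equals some $D_H$, then comparing the coefficients of $\partial_{x_1}$ and $\partial_{y_2}$ gives $-\partial H/\partial y_1=q(x_2)$ and $\partial H/\partial x_2=0$. Differentiating the first equation with respect to $x_2$ and using the second gives $q'=0$, so $q$ is constant, and $q(0)=0$ gives $q=0$. Thus an infinite-dimensional subspace of $N$ meets $L$ only in $0$, and $\dim N/L=\infty$. $\blacksquare$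

The condition $\nu\ge2$ enters in Step 3, through the coordinate $x_2$. On the plane, Section 2 showed that the Hamiltonian fields make up all of $N(\mathbb A^2)$.
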